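# The hyperbola under a self-affine attractor, and the continuity of its top

## 1. A hyperbola in the unit square and two affine maps

For $x\in(0,1)$ call $x/(1-x)$ the *odds* of $x$. Fix $\kappa>1$ and look at the curve in the unit square on which the odds of $y$ are $\kappa$ times the odds of $x$:
$$\frac{y}{1-y}=\kappa\,\frac{x}{1-x}.$$
Solving for $y$ gives $y=\varphi(x)$, where
$$\varphi(x)=\frac{\kappa x}{1+(\kappa-1)x},\qquad x\in[0,1].$$
The graph is an arc of a hyperbola. The denominator is at least $1$ on $[0,1]$ and $\varphi'(x)=\kappa/(1+(\kappa-1)x)^2>0$, so $\varphi$ is continuous and strictly increasing, with $\varphi(0)=0$ and $\varphi(1)=1$.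

The odds description shows a symmetry at once. Let $S(x,y)=(1-y,1-x)$, the reflection of the square in its antidiagonal. Replacing a number by one minus it inverts its odds. So if $(x,y)$ is on the curve, the odds of $1-x$ are $1/\mathrm{odds}(x)=\kappa/\mathrm{odds}(y)$, that is, $\kappa$ times the odds of $1-y$. Hence $S(x,y)$ is on the curve as well. In formulas (the cases $x=0,1$ are immediate),
$$\varphi(1-\varphi(x))=1-x,\qquad x\in[0,1].\tag{1}$$

Now take $0<\lambda<\mu<1$ and the two affine contractions
$$T_0(x,y)=(\lambda x,\mu y),\qquad T_1(x,y)=(\mu x+1-\mu,\ \lambda y+1-\lambda).$$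
The first fixes $(0,0)$, the second fixes $(1,1)$. They are exchanged by $S$:
$$S T_0 S(x,y)=S\big(\lambda(1-y),\mu(1-x)\big)=\big(1-\mu(1-x),\,1-\lambda(1-y)\big)=T_1(x,y).\tag{2}$$
Each map sends the other's fixed point to a point that will matter all through: $T_0(1,1)=(\lambda,\mu)$ and $T_1(0,0)=(1-\mu,1-\lambda)$. Note that $S(\lambda,\mu)=(1-\mu,1-\lambda)$.

We choose $\kappa$ so that the curve passes through $(\lambda,\mu)$. This means that $\kappa$ is the ratio of the odds of $\mu$ to those of $\lambda$:
$$\kappa=\frac{\mu(1-\lambda)}{\lambda(1-\mu)}>1,\qquad (\kappa-1)\,\lambda(1-\mu)=\mu(1-\lambda)-\lambda(1-\mu)=\mu-\lambda.\tag{3}$$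
By the symmetry the curve then also passes through $(1-\mu,1-\lambda)$:
$$\varphi(\lambda)=\mu,\qquad \varphi(1-\mu)=1-\lambda.\tag{4}$$

**Example.** Our running example is $\lambda=\tfrac12$, $\mu=\tfrac34$. Then $\kappa=\frac{3/8}{1/8}=3$ and $\varphi(x)=\frac{3x}{1+2x}$. Indeed $\varphi(\tfrac12)=\frac{3/2}{2}=\tfrac34$ and $\varphi(\tfrac14)=\frac{3/4}{3/2}=\tfrac12$.

The fact on which everything turns is that both maps push the hyperbola upward.

**Lemma 1.** Let $0<\lambda<\mu<1$. For $u\in[0,1]$:

(a) $\mu\varphi(u)\ge\varphi(\lambda u)$;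

(b) $\lambda\varphi(u)+1-\lambda\ \ge\ \varphi(\mu u+1-\mu)$.

Both are strict for $0<u<1$.

*Proof.* Part (a) says that $T_0(u,\varphi(u))$ lies on or above the graph of $\varphi$. For $u=0$ both sides are $0$. For $u>0$ divide by $\kappa u$. The claim becomes
$$\frac{\mu}{1+(\kappa-1)u}\ \ge\ \frac{\lambda}{1+(\kappa-1)\lambda u}.$$
Both denominators are positive, so this is equivalent to $\mu+(\kappa-1)\lambda\mu u\ge\lambda+(\kappa-1)\lambda u$, that is, to
$$\mu-\lambda\ \ge\ (\kappa-1)\lambda(1-\mu)\,u=(\mu-\lambda)u,$$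
where the last equality is (3). This holds for $u\le1$, and strictly for $u<1$.

Part (b) says that $T_1(u,\varphi(u))$ lies on or above the graph. We get it from (a) by reflection. First, $S$ preserves the region on or above the graph: if $y\ge\varphi(x)$, then $1-y\le1-\varphi(x)$, so $\varphi(1-y)\le\varphi(1-\varphi(x))=1-x$ by monotonicity and (1). Since $\varphi$ is strictly increasing, $y>\varphi(x)$ gives $\varphi(1-y)<1-x$, so $S$ also sends points strictly above the graph to points strictly above it. Now follow $(u,\varphi(u))$ through $T_1=ST_0S$. By (1), $S(u,\varphi(u))=(u',\varphi(u'))$ with $u'=1-\varphi(u)$. By (a), $T_0$ sends this point to a point on or above the graph. Then $S$ keeps it on or above the graph. If $0<u<1$, then $0<u'<1$, so the middle step lands strictly above the graph and the last step keeps it there. $\square$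

## 2. The attractor and its top boundary

What the hyperbola is for is a question about attractors. We recall two facts.

**Attractor.** Let $T_0,T_1$ be contractions of $\mathbb R^2$ and, for compact $K$, put $H(K)=T_0(K)\cup T_1(K)$. By Hutchinson's theorem there is exactly one non-empty compact set $A$ with $A=H(A)$, called the *attractor*, and $H^n(K)\to A$ in the Hausdorff metric for every non-empty compact $K$. Consequently, *if $K$ is compact, non-empty and $H(K)\subset K$, then $A\subset K$*: all the sets $H^n(K)$ lie in the closed set $K$, hence so does their limit. The same holds for contractions of $\mathbb R$. For example, $x\mapsto x/2$ and $x\mapsto x/2+1/2$ have attractor $[0,1]$, since $[0,1]=[0,\frac12]\cup[\frac12,1]$.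

**Contraction principle.** A map of a non-empty complete metric space to itself that shrinks distances by a fixed factor less than $1$ has exactly one fixed point (Banach).

Write $A=A_{\lambda,\mu}$ for the attractor of the two maps of Section 1. The square $[0,1]^2$ is mapped into itself by both, so $A\subset[0,1]^2$. Its *top boundary* is
$$\partial_{top}(A)=\{(x,y)\in A:\ \forall (x,y')\in A\ \text{we have } y'\le y\}.$$
Kevin G. Hare and Nikita Sidorov, "On a family of Self-Affine IFS whose attractors have a non-fractal top", arXiv:2101.01798 (2021), is the source of the following problem. It is known that there is a closed set $G$ of parameters, occupying a large proportion of the region $0<\lambda<\mu<1$, $\lambda+\mu>1$, such that $\partial_{top}(A)$ is the graph of a continuous, strictly increasing function for $(\lambda,\mu)\in G$. The conjecture is that this holds on the whole region. It is true.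

**Theorem 1.** If $0<\lambda<\mu<1$ and $\lambda+\mu>1$, then $\partial_{top}(A)$ is the graph of a continuous, strictly increasing function $f:[0,1]\to[0,1]$.

The hyperbola gives more. Put $\alpha=\log\mu/\log\lambda$, so that $\lambda^\alpha=\mu$.

**Theorem 2.** Under the same hypotheses $0<\alpha<1$, and:

1. $A\subset\{y\ge\varphi(x)\}$, with $(\lambda,\mu),(1-\mu,1-\lambda)\in A$ lying on the graph of $\varphi$; and $f>\varphi$ on $(0,1)$.
2. $f(1-f(x))=1-x$, i.e. $f^{-1}(t)=1-f(1-t)$.
3. There is $C>0$ with $C^{-1/\alpha}|x-y|^{1/\alpha}\le|f(x)-f(y)|\le C|x-y|^{\alpha}$ for all $x,y\in[0,1]$. Neither exponent can be improved.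
4. The bottom function $b(x)=\min\{y:(x,y)\in A\}$ is discontinuous at $x=1-\mu$.

**Theorem 3.** Let $\lambda,\mu\in(0,1)$, $\lambda+\mu\ge1$. Then $\partial_{top}(A_{\lambda,\mu})$ is the graph of a continuous function on $[0,1]$ if and only if $\lambda\le\mu$ or $\lambda+\mu=1$. In those cases the function is strictly increasing.

**Some points of $A$ in the running example.** The fixed points $(0,0)$ and $(1,1)$ lie in $A$. Applying $T_0,T_1$ to them and to the results gives
$$\big(\tfrac12,\tfrac34\big),\quad \big(\tfrac14,\tfrac12\big),\quad T_0\big(\tfrac12,\tfrac34\big)=\big(\tfrac14,\tfrac9{16}\big),\quad T_1\big(\tfrac14,\tfrac12\big)=\big(\tfrac7{16},\tfrac34\big).$$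
Two points of $A$ lie above $x=\frac14$, so $A$ is not a graph, and $(\frac14,\frac12)$ is not on its top. Nor should $(\frac12,\frac34)$ be on top if Theorem 1 is right: $A$ already reaches height $\frac34$ at $x=\frac7{16}<\frac12$. So the points $(1-\mu,1-\lambda)$ and $(\lambda,\mu)$ lie on our hyperbola but, in this example, below the top. That gap drives the proof.

**The attractor lies above the hyperbola.** This step proves the first half of Theorem 2(1). Let $D=\{(x,y)\in[0,1]^2:y\ge\varphi(x)\}$, a non-empty compact set. If $(x,y)\in D$, then $\mu y\ge\mu\varphi(x)\ge\varphi(\lambda x)$ by Lemma 1(a), so $T_0(x,y)\in D$. Also $\lambda y+1-\lambda\ge\lambda\varphi(x)+1-\lambda\ge\varphi(\mu x+1-\mu)$ by Lemma 1(b), so $T_1(x,y)\in D$. Thus $H(D)\subset D$ and $A\subset D$. The points $(\lambda,\mu)=T_0(1,1)$ and $(1-\mu,1-\lambda)=T_1(0,0)$ are in $A$, and by (4) they lie on the graph of $\varphi$.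

## 3. The cases $\lambda=\mu$ and $\lambda+\mu=1$

On two edges of the parameter range the attractor is itself a graph. Both cases are needed for Theorem 3.

**Case $\lambda=\mu$, $\lambda+\mu>1$.** Both maps send the diagonal $\Delta=\{(x,x):0\le x\le1\}$ into itself, and $T_0(\Delta)\cup T_1(\Delta)$ is the part of the diagonal over $[0,\lambda]\cup[1-\lambda,1]=[0,1]$. So $\Delta=H(\Delta)$, $A=\Delta$, and the top function is $f(x)=x$.

**Case $\lambda+\mu=1$** (with no assumption on which of the two is larger). Now the $x$-intervals of the two pieces, $[0,\lambda]$ and $[1-\mu,1]=[\lambda,1]$, only touch. Let $\mathcal C_0$ be the set of continuous nondecreasing $g:[0,1]\to[0,1]$ with $g(0)=0$, $g(1)=1$. It is complete in the sup norm. For $g\in\mathcal C_0$ put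
$$Fg(x)=\mu g(x/\lambda)\ \text{ on }[0,\lambda],\qquad Fg(x)=\lambda g\Big(\frac{x-1+\mu}{\mu}\Big)+1-\lambda\ \text{ on }[\lambda,1].$$
At $x=\lambda$ the first formula gives $\mu g(1)=\mu$ and the second gives $\lambda g(0)+1-\lambda=1-\lambda=\mu$. They agree, so $Fg$ is continuous and nondecreasing. Also $Fg(0)=0$ and $Fg(1)=1$, so $F$ maps $\mathcal C_0$ to itself. It contracts the sup norm with factor $\max(\lambda,\mu)$. Let $g$ be its fixed point and $\Gamma$ the graph of $g$. The equation $Fg=g$ says that the part of $\Gamma$ over $[0,\lambda]$ is $T_0(\Gamma)$ and the part over $[\lambda,1]$ is $T_1(\Gamma)$. So $\Gamma$ is compact with $\Gamma=H(\Gamma)$, and $A=\Gamma$. Hence $\partial_{top}(A)$ is the graph of the continuous function $g$.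

It is strictly increasing. Call the image of $[0,1]$ under an $n$-fold composition of $x\mapsto\lambda x$ and $x\mapsto\mu x+1-\mu$ a level-$n$ interval. These intervals tile $[0,1]$ and have length at most $\max(\lambda,\mu)^n$. By $Fg=g$, the increment of $g$ over the first image of an interval $I$ is $\mu$ times its increment over $I$, and over the second image it is $\lambda$ times that. So the increment over a level-$n$ interval is a product of $n$ factors from $\{\lambda,\mu\}$, hence positive. If $x<y$, then for large $n$ some level-$n$ interval lies in $[x,y]$, so $g(y)>g(x)$.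

For instance, with $\lambda=\frac13,\mu=\frac23$ one finds $g(\frac13)=\frac23$, $g(\frac19)=\frac49$, $g(\frac59)=\frac89$.

## 4. The functional equation of the top

From here on $0<\lambda<\mu<1$ and $\lambda+\mu>1$, until the last part of Section 9. Now the two pieces overlap over $[1-\mu,\lambda]$.

**Step 1: the top is a graph over all of $[0,1]$.** The projection of $A$ to the $x$-axis is compact, non-empty, and invariant for $x\mapsto\lambda x$, $x\mapsto\mu x+1-\mu$. So it is the attractor of this pair, which is $[0,1]$ because $[0,\lambda]\cup[1-\mu,1]=[0,1]$. Since $A$ is compact, $f(x)=\max\{y:(x,y)\in A\}$ exists for every $x\in[0,1]$, and $\partial_{top}(A)$ is the graph of $f$.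

**Step 2: $f$ is a fixed point of a contraction.** For bounded $g:[0,1]\to\mathbb R$ put
$$g_0(x)=\mu g(x/\lambda)\ \ (x\in[0,\lambda]),\qquad g_1(x)=\lambda g\Big(\frac{x-1+\mu}{\mu}\Big)+1-\lambda\ \ (x\in[1-\mu,1]),$$
$$Fg=g_0\text{ on }[0,1-\mu),\qquad Fg=\max(g_0,g_1)\text{ on }[1-\mu,\lambda],\qquad Fg=g_1\text{ on }(\lambda,1].$$
Points of $A$ above $x$ come from $T_0(A)$, which lies over $[0,\lambda]$, or from $T_1(A)$, which lies over $[1-\mu,1]$. The highest point of $T_0(A)$ above $x\in[0,\lambda]$ has height $\mu f(x/\lambda)=f_0(x)$. The highest point of $T_1(A)$ above $x\in[1-\mu,1]$ has height $f_1(x)$. So $Ff=f$. In particular $f\ge f_0$ on $[0,\lambda]$ and $f\ge f_1$ on $[1-\mu,1]$.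

Since $|\max(a,b)-\max(c,d)|\le\max(|a-c|,|b-d|)$, we get $\|Fg-Fh\|_\infty\le\mu\|g-h\|_\infty$ (the factor is $\max(\lambda,\mu)=\mu$). Bounded functions form a complete space in the sup norm, so $f$ is the *unique* bounded fixed point of $F$.

## 5. The two crossings, at $x=1-\mu$ and $x=\lambda$

**Running $F$ on $\mathcal C_0$.** The argument of Section 3 suggests showing $F(\mathcal C_0)\subset\mathcal C_0$. Then the unique fixed point $f$ would be continuous. Take $g\in\mathcal C_0$. Inside each of $[0,1-\mu)$, $[1-\mu,\lambda]$, $(\lambda,1]$ the function $Fg$ is continuous and nondecreasing, so the only danger is at the two junctions. At $1-\mu$ we pass from $g_0$ to $\max(g_0,g_1)$, and continuity requires $g_0(1-\mu)\ge g_1(1-\mu)=1-\lambda$. At $\lambda$ we pass from the maximum to $g_1$, and continuity requires $g_1(\lambda)\ge g_0(\lambda)=\mu$. With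
$$p=\frac{1-\mu}{\lambda},\qquad q=\frac{\lambda+\mu-1}{\mu},\qquad \lambda p=1-\mu,\qquad \mu q+1-\mu=\lambda,$$
both of which lie in $(0,1)$ because $\lambda+\mu>1$ (and $\lambda<1$), the two conditions read
$$\mu g(p)\ge1-\lambda,\qquad \lambda g(q)+1-\lambda\ge\mu.\tag{5}$$

These fail for $g(x)=x$. Indeed
$$1-\lambda-\mu p=\frac{\lambda(1-\lambda)-\mu(1-\mu)}{\lambda}=\frac{(\mu-\lambda)(\lambda+\mu-1)}{\lambda}>0,$$
$$\mu-(\lambda q+1-\lambda)=(\lambda+\mu-1)\Big(1-\frac\lambda\mu\Big)>0.$$
So $F(\mathrm{id})$ jumps up at $1-\mu$ and drops just after $\lambda$: it is neither continuous nor monotone. In the example, $F(\mathrm{id})$ tends to $\frac38$ as $x\uparrow\frac14$ but equals $\frac12$ at $\frac14$. It equals $\frac34$ at $\frac12$ but tends to $\frac23$ as $x\downarrow\frac12$.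

**Why (5) alone cannot be imposed.** One could restrict to those $g\in\mathcal C_0$ that satisfy (5). But then (5) must be verified for $Fg$, and $Fg(p)$, $Fg(q)$ involve values of $g$ at other points, about which (5) says nothing direct. We want a condition at *all* points, of the form $g\ge\psi$, that $F$ preserves and that implies (5). The condition $g\ge\psi$ passes to $Fg$ if
$$\mu\psi(u)\ge\psi(\lambda u),\qquad \lambda\psi(u)+1-\lambda\ge\psi(\mu u+1-\mu)\qquad(0\le u\le1).\tag{6}$$

The diagonal $\psi(x)=x$ satisfies (6): $\mu u\ge\lambda u$, and $(\lambda u+1-\lambda)-(\mu u+1-\mu)=(\mu-\lambda)(1-u)\ge0$. But it is too low to give (5), as the function $g=\mathrm{id}$ just showed.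

How high can $\psi$ be, if $\psi(0)=0$ and $\psi(1)=1$? Condition (6) at $u=1$ in the first inequality gives $\psi(\lambda)\le\mu$, and at $u=0$ in the second gives $\psi(1-\mu)\le1-\lambda$. Suppose that both caps are *attained*: $\psi(\lambda)=\mu$ and $\psi(1-\mu)=1-\lambda$. Then (6) at $u=p$ and at $u=q$ reads $\mu\psi(p)\ge\psi(1-\mu)=1-\lambda$ and $\lambda\psi(q)+1-\lambda\ge\psi(\lambda)=\mu$, which is (5) for $\psi$, and hence for every $g\ge\psi$.

So we need a solution of (6) through the four points $(0,0),(1-\mu,1-\lambda),(\lambda,\mu),(1,1)$. The power $x^\alpha$, which gives equality in the first half of (6) and passes through $(\lambda,\mu)$, will not do: in the example $(\frac14)^\alpha=(\frac34)^2=\frac9{16}>\frac12$, above the cap at $1-\mu=\frac14$. The hyperbola will do. It passes through the four points by (4), and (6) for $\varphi$ is Lemma 1. The lemma at $u=p,q\in(0,1)$ is strict, so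
$$\mu\varphi(p)>\varphi(1-\mu)=1-\lambda,\qquad \lambda\varphi(q)+1-\lambda>\varphi(\lambda)=\mu.\tag{7}$$
In the example $p=\frac12$, $q=\frac13$, $\varphi(\frac13)=\frac35$, and (7) reads $\frac9{16}>\frac12$ and $\frac45>\frac34$.

## 6. Continuity and strict monotonicity

**Step 3: $F$ preserves the class above the hyperbola.** This step gives continuity. Let $\mathcal C$ be the set of continuous nondecreasing $g:[0,1]\to[0,1]$ with $g(0)=0$, $g(1)=1$, $g\ge\varphi$. These conditions survive uniform limits, so $\mathcal C$ is complete in the sup norm. It is non-empty since $\varphi\in\mathcal C$. Let $g\in\mathcal C$. We check that $Fg\in\mathcal C$.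

*Lower bound.* On $[0,\lambda]$, Lemma 1(a) with $u=x/\lambda$ gives $g_0(x)\ge\mu\varphi(x/\lambda)\ge\varphi(x)$. On $[1-\mu,1]$, Lemma 1(b) with $u=(x-1+\mu)/\mu$ gives $g_1(x)\ge\lambda\varphi(u)+1-\lambda\ge\varphi(x)$. So $Fg\ge\varphi\ge0$.

*Range and end values.* We have $g_0\le\mu\le1$ and $g_1\le1$, so $Fg\le1$. Also $Fg(0)=\mu g(0)=0$ and $Fg(1)=\lambda g(1)+1-\lambda=1$.

*Continuity and monotonicity.* Since $g\ge\varphi$, (7) gives
$$g_0(1-\mu)=\mu g(p)>1-\lambda=g_1(1-\mu),\qquad g_1(\lambda)=\lambda g(q)+1-\lambda>\mu=g_0(\lambda).\tag{8}$$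
Hence $\max(g_0,g_1)$ equals $g_0$ at $1-\mu$ and $g_1$ at $\lambda$. So $Fg$ equals $g_0$ on the closed interval $[0,1-\mu]$, $\max(g_0,g_1)$ on $[1-\mu,\lambda]$, and $g_1$ on the closed interval $[\lambda,1]$. On each of the three closed intervals it is continuous and nondecreasing, because $g_0,g_1$ are. Since neighboring intervals share an endpoint, $Fg$ is continuous and nondecreasing on $[0,1]$.

So $F$ has a fixed point in $\mathcal C$, and by uniqueness in Step 2 it is $f$. Thus $f$ is continuous and nondecreasing, with $f(0)=0$, $f(1)=1$, $f\ge\varphi$, and (8) holds for $g=f$: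
$$f_0(1-\mu)>f_1(1-\mu),\qquad f_1(\lambda)>f_0(\lambda)=\mu,\qquad\text{so } f(\lambda)>\mu.\tag{9}$$

**Step 4: $f$ has no flat piece.** The idea is that a longest flat piece would be the image of a longer one. Suppose $f$ is constant on some nondegenerate interval. The set of pairs $a\le b$ in $[0,1]$ with $f(a)=f(b)$ is compact, because $f$ is continuous, and for such a pair $f$ is constant on $[a,b]$, because $f$ is nondecreasing. So there is an interval of constancy $[a,b]$ of maximal length $L$, and $L>0$. Let $c$ be the value of $f$ on it. Since $Ff=f$, either $a\le\lambda$ and $f(a)=f_0(a)$, or $a\ge1-\mu$ and $f(a)=f_1(a)$.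

*Case $f(a)=f_0(a)$.* Here we must first make sure that $[a,b]$ stays where $f_0$ is defined. We have $c=f_0(a)\le f_0(\lambda)=\mu<f(\lambda)$ by (9). If $b\ge\lambda$, then $\lambda\in[a,b]$ and $f(\lambda)=c\le\mu$, a contradiction. So $b<\lambda$. For $x\in[a,b]$,
$$c=f_0(a)\le f_0(x)\le f(x)=c,$$
so $f_0$ is constant on $[a,b]$. Hence $f$ is constant on $[a/\lambda,b/\lambda]\subset[0,1]$, of length $L/\lambda>L$, a contradiction.

*Case $f(a)=f_1(a)$.* Now $[a,b]\subset[1-\mu,1]$ automatically. For $x\in[a,b]$ we have $c=f_1(a)\le f_1(x)\le f(x)=c$, so $f$ is constant on the image of $[a,b]$ under $x\mapsto(x-1+\mu)/\mu$, of length $L/\mu>L$, a contradiction.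

So $f$ is strictly increasing, and Theorem 1 is proved. $\blacksquare$

Continuity would need only the non-strict form of (7). The strict form is used in Step 4, through $f(\lambda)>\mu$, and again in Sections 8 and 9.

## 7. The gap above the hyperbola and the reflection symmetry of $f$

Since $0<|\log\mu|<|\log\lambda|$, we have $0<\alpha<1$.

**Step 5: $f>\varphi$ on $(0,1)$.** This completes Theorem 2(1). If $0<x<\lambda$, then $x/\lambda\in(0,1)$ and $f(x)\ge\mu f(x/\lambda)\ge\mu\varphi(x/\lambda)>\varphi(x)$ by the strict form of Lemma 1(a). If $1-\mu<x<1$, then $u=(x-1+\mu)/\mu\in(0,1)$ and $f(x)\ge\lambda f(u)+1-\lambda\ge\lambda\varphi(u)+1-\lambda>\varphi(x)$ by the strict form of Lemma 1(b). Since $1-\mu<\lambda$, the two ranges cover $(0,1)$.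

**Step 6: the inverse of $f$.** This is Theorem 2(2). By (2), and since $S$ is an involution, $ST_0=T_1S$ and $ST_1=T_0S$. So $S(A)=ST_0(A)\cup ST_1(A)=T_1(S(A))\cup T_0(S(A))$, and $S(A)=A$ by uniqueness of the attractor.

Let $x\in[0,1]$ and $t=1-f(x)$. From $(x,f(x))\in A$ we get $S(x,f(x))=(t,1-x)\in A$, so
$$f(t)\ge1-x.$$
This inequality holds for every $x$. Applied at $t$ in place of $x$, it says $f(1-f(t))\ge1-t=f(x)$. Since $f$ is strictly increasing, $1-f(t)\ge x$, that is, $f(t)\le1-x$. So $f(1-f(x))=1-x$. Because $f$ is continuous and strictly increasing with $f(0)=0$, $f(1)=1$, it is a bijection of $[0,1]$. Putting $x=1-t$ with $t\in[0,1]$ arbitrary gives $f(1-f(1-t))=t$, that is, $f^{-1}(t)=1-f(1-t)$.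

## 8. The Hölder exponents $\alpha$ and $1/\alpha$

A function $h$ on $[0,1]$ is *Hölder with exponent $\beta\in(0,1]$* if $|h(x)-h(y)|\le C|x-y|^\beta$ for some $C$ and all $x,y$. We prove Theorem 2(3).

**Step 7: nearby points see the same branch.** The aim is to bound an increment of $f$ by a scaled increment of $f$ over a longer interval. By (9) and continuity there is $\delta\in(0,\lambda+\mu-1)$ with $f_0>f_1$ on $[1-\mu,1-\mu+\delta]$ and $f_1>f_0$ on $[\lambda-\delta,\lambda]$. These intervals lie in $[1-\mu,\lambda]$, whose length is $\lambda+\mu-1$. Let $0\le x<y\le1$ with $y-x\le\delta$.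

* If $x<1-\mu$, then $y<1-\mu+\delta<\lambda$, and $f=f_0$ at both points.
* If $y>\lambda$, then $x>\lambda-\delta>1-\mu$, and $f=f_1$ at both points.
* Otherwise $x,y\in[1-\mu,\lambda]$, and $f=\max(f_0,f_1)$ at both points. Choose $i$ with $f(y)=f_i(y)$. Since $f(x)\ge f_i(x)$, we get $f(y)-f(x)\le f_i(y)-f_i(x)$.

In all cases $f(y)-f(x)\le f_i(y)-f_i(x)$ for some $i$ such that $f_i$ is defined at both points. Written out,
$$f(y)-f(x)\le \mu\Big[f\Big(\frac y\lambda\Big)-f\Big(\frac x\lambda\Big)\Big]\quad\text{or}\quad f(y)-f(x)\le\lambda\Big[f\Big(\frac{y-1+\mu}{\mu}\Big)-f\Big(\frac{x-1+\mu}{\mu}\Big)\Big].\tag{10}$$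

**Step 8: the upper bound, by induction on scales.** We claim that $f(y)-f(x)\le C(y-x)^\alpha$ for $x<y$, with $C=\delta^{-\alpha}$. If $y-x\ge\delta$, the right side is at least $1$ and the claim holds. Suppose it holds whenever $y-x\ge\delta\mu^n$, and let $\delta\mu^{n+1}\le y-x<\delta\mu^n$. Then (10) applies. The pairs on its right have distance $(y-x)/\lambda$ or $(y-x)/\mu$. Both are at least $(y-x)/\mu\ge\delta\mu^n$, so the claim holds for them. Therefore $f(y)-f(x)$ is at most
$$\mu\,C\,\frac{(y-x)^\alpha}{\lambda^\alpha}=C(y-x)^\alpha\qquad\text{or}\qquad \lambda\,C\,\frac{(y-x)^\alpha}{\mu^\alpha}\le C(y-x)^\alpha,$$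
because $\lambda^\alpha=\mu$ and because $\mu^\alpha>\mu>\lambda$ (as $\alpha<1$). Since $\delta\mu^n\to0$, induction on $n$ reaches every $y-x>0$.

**Step 9: the lower bound, by symmetry.** By Theorem 2(2), $f^{-1}(t)=1-f(1-t)$, so $f^{-1}$ satisfies the bound of Step 8 with the same $C$. Applied to the values $f(x),f(y)$ this says $|x-y|\le C|f(x)-f(y)|^\alpha$, that is, $|f(x)-f(y)|\ge C^{-1/\alpha}|x-y|^{1/\alpha}$.

**Step 10: neither exponent can be improved.** We test at the two corners. The point $(\lambda^n,\mu^n)=T_0^n(1,1)$ is in $A$, so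
$$f(\lambda^n)-f(0)\ge\mu^n=(\lambda^n)^\alpha.$$
If $f$ were Hölder with exponent $\beta>\alpha$ and constant $C'$, then $\lambda^{n\alpha}\le C'\lambda^{n\beta}$ for all $n$, which is false for large $n$. Likewise $(1-\mu^n,1-\lambda^n)=T_1^n(0,0)$ is in $A$, so $f(1-\mu^n)\ge1-\lambda^n$ and
$$f(1)-f(1-\mu^n)\le\lambda^n=(\mu^n)^{1/\alpha}.$$
If $|f(x)-f(y)|\ge c|x-y|^\gamma$ held with $c>0$ and $\gamma<1/\alpha$, then $c\mu^{n\gamma}\le\mu^{n/\alpha}$ for all $n$, again false for large $n$.

In the example, $\alpha=\log_2\frac43\approx0.415$.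

## 9. The jump of the bottom function and the region $\lambda>\mu$

**Step 11: $b$ jumps at $1-\mu$.** This is Theorem 2(4). The same inequality (7) that makes the top continuous makes the bottom discontinuous. Since $T_1(0,0)=(1-\mu,1-\lambda)\in A$, we have $b(1-\mu)\le1-\lambda$. For $x<1-\mu$ only $T_0(A)$ has points above $x$, so $b(x)=\mu b(x/\lambda)\ge\mu\varphi(x/\lambda)$, because $A$ lies above the hyperbola. Let $x\uparrow1-\mu$. As $\varphi$ is continuous and $(1-\mu)/\lambda=p$,
$$\liminf_{x\uparrow1-\mu}b(x)\ \ge\ \mu\varphi(p)\ >\ 1-\lambda\ \ge\ b(1-\mu).$$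
So $b$ is discontinuous at $1-\mu$, and Theorem 2 is proved. $\blacksquare$

In the example, the bottom has $\liminf$ at least $\frac9{16}$ from the left at $x=\frac14$, while $b(\frac14)\le\frac12$.

**Step 12: the proof of Theorem 3.** Let $\lambda,\mu\in(0,1)$ with $\lambda+\mu\ge1$. For $\lambda<\mu$, $\lambda+\mu>1$ the top is the graph of a continuous, strictly increasing function by Theorem 1. For $\lambda=\mu$ with $\lambda+\mu>1$, and for $\lambda+\mu=1$, this was shown in Section 3. It remains to show that for $\lambda>\mu$, $\lambda+\mu>1$ the top is *not* the graph of a continuous function on $[0,1]$.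

Write $T_i^{\lambda,\mu}$ for the maps with parameters $(\lambda,\mu)$, and let $\rho(x,y)=(1-x,1-y)$, the half-turn of the square. Then
$$\rho T_0^{\lambda,\mu}\rho(x,y)=\big(1-\lambda(1-x),1-\mu(1-y)\big)=(\lambda x+1-\lambda,\ \mu y+1-\mu)=T_1^{\mu,\lambda}(x,y),$$
$$\rho T_1^{\lambda,\mu}\rho(x,y)=\big(1-\mu(1-x)-(1-\mu),\ 1-\lambda(1-y)-(1-\lambda)\big)=(\mu x,\lambda y)=T_0^{\mu,\lambda}(x,y).$$
So $\rho(A_{\lambda,\mu})$ is invariant for the system with parameters $(\mu,\lambda)$, and by uniqueness $A_{\lambda,\mu}=\rho(A_{\mu,\lambda})$. The half-turn exchanges top and bottom. With $b$ the bottom function of $A_{\mu,\lambda}$, the point $(x,y)$ is in $A_{\lambda,\mu}$ exactly when $(1-x,1-y)\in A_{\mu,\lambda}$, so $\partial_{top}(A_{\lambda,\mu})$ is the graph of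
$$x\mapsto1-b(1-x),\qquad x\in[0,1].$$
The pair $(\mu,\lambda)$ has its smaller entry first and sum greater than $1$, so Theorem 2(4) applies to it: $b$ is discontinuous at $1-\lambda$. Hence the top function of $A_{\lambda,\mu}$ is discontinuous at $x=\lambda$. So in the region $\lambda+\mu>1$ the top boundary is a continuous graph exactly when $\lambda\le\mu$, and Theorem 3 is proved. $\blacksquare$
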